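\title{Non-sequential $s$-groups all of whose subgroups are $s$-groups}

\begin{abstract}
A Hausdorff topological group is an $s$-group if its topology is the finest Hausdorff group topology in which all sequences from some given set converge to the unit. A sequential group is an $s$-group of countable tightness, and so are its closed subgroups. We show in ZFC that these properties do not characterize sequential groups: for every prime $p$ the Pr\"ufer group $\mathbb{Z}(p^\infty)$ carries an $s$-topology in which all subgroups are $s$-groups and which is not sequential, not even a $k$-space. More generally, every infinite abelian group admits an $s$-topology of countable tightness that is not a $k$-space, and this topology can be chosen with all subgroups $s$-groups if the group contains an element of infinite order, a Pr\"ufer group, or elements of order $p$ for infinitely many primes $p$.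
\end{abstract}

\section{The question and the results}\label{sec:intro}

A subset $A$ of a topological space $X$ is \emph{sequentially closed} if it contains the limit of every convergent sequence of its points, and $X$ is \emph{sequential} if every sequentially closed set is closed. In a sequential space the convergent sequences determine the topology. For groups there is a second way to let sequences determine a topology. A Hausdorff topological group $(G,\tau)$ is an \emph{$s$-group}, and $\tau$ is an \emph{$s$-topology}, if there is a set $S$ of sequences in $G$ such that $\tau$ is the finest Hausdorff group topology on $G$ in which every sequence of $S$ converges to the unit. We then say that $S$ \emph{determines} $\tau$. For example, the constant sequence at the unit determines the discrete topology, so discrete groups, and in particular finite Hausdorff groups, are $s$-groups. Finally, $X$ has \emph{countable tightness} if for every $A\subseteq X$ and every $x\in\operatorname{cl}(A)$ there is a countable $B\subseteq A$ with $x\in\operatorname{cl}(B)$. Countable spaces have countable tightness: take $B=A$.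

A sequential Hausdorff group $(G,\tau)$ has three known properties, each with a short proof.
\begin{enumerate}
\item It is an $s$-group. Let $S$ be the set of all sequences converging to the unit. If these sequences converge to the unit in a group topology $\sigma$, then, by translation, every $\tau$-convergent sequence $\sigma$-converges to the same limit. So $\sigma$-closed sets are $\tau$-sequentially closed, hence $\tau$-closed.
\item It has countable tightness. The union of the closures of all countable subsets of $A$ is sequentially closed, because a countable union of countable sets is countable. So it is closed, and it contains $\operatorname{cl}(A)$.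
\item Its closed subgroups are sequential, hence $s$-groups: a sequentially closed subset of a closed set $F$ is sequentially closed in $G$.
\end{enumerate}
The following question of Gabriyelyan \cite{Gab} asks whether these properties characterize sequential groups.

\begin{quote}
\emph{Let $(G,\tau)$ be an $s$-group of countable tightness such that all its closed subgroups are $s$-groups. Is $(G,\tau)$ sequential?}
\end{quote}

A positive answer looks plausible, because the hypotheses fit together. If $A\subseteq G$ is sequentially closed and $x\in\operatorname{cl}(A)\setminus A$, then $x$ lies in the closure of a countable $B\subseteq A$, and the closed subgroup $H$ generated by $B$ is a separable $s$-group in which $A\cap H$ is again sequentially closed and not closed. So it would be enough to treat separable groups whose topology is determined by sequences. On the other hand, sequentiality concerns all subsets, while the last hypothesis concerns only subgroups, and a group may have very few of them. In the Pr\"ufer group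
\[
\mathbb{Z}(p^\infty)=\{r/p^N \bmod 1 : r\in\mathbb{Z},\ N\ge 0\}\subseteq\mathbb{T}=\mathbb{R}/\mathbb{Z},
\]
which is countable and has only finite proper subgroups, the question becomes whether \emph{every} $s$-topology is sequential. The answer is no.

A Hausdorff space $X$ is a \emph{$k$-space} if a set $A\subseteq X$ is closed whenever $A\cap K$ is closed in $K$ for every compact $K\subseteq X$. A convergent sequence together with its limit is compact, so such a set $A$ is sequentially closed; thus sequential Hausdorff spaces are $k$-spaces. Subgroups of a topological group always carry the subspace topology.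

\begin{theorem}\label{thm:prufer}
Let $p$ be a prime. The group $G=\mathbb{Z}(p^\infty)$ carries a Hausdorff group topology $\tau$ such that $(G,\tau)$ is an $s$-group of countable tightness, all subgroups of $(G,\tau)$ are $s$-groups, and $(G,\tau)$ is not sequential (not even a $k$-space).
\end{theorem}

\begin{theorem}\label{thm:general}
Let $G$ be an infinite abelian group.
\begin{enumerate}
\item[(1)] $G$ admits an $s$-topology of countable tightness which is not sequential (not even a $k$-space).
\item[(2)] If $G$ contains an element of infinite order, or a subgroup $\mathbb{Z}(p^\infty)$, or elements of order $p$ for infinitely many primes $p$, then the topology in \textup{(1)} can be chosen so that every subgroup of $G$ is an $s$-group.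
\end{enumerate}
\end{theorem}

No set-theoretic assumptions beyond ZFC are used. Besides $\mathbb{Z}(p^\infty)$, the groups $\mathbb{Z}$ and $\bigoplus_n\mathbb{Z}(p_n)$ with distinct primes $p_n$ carry countable counterexamples (Propositions \ref{prop:Z} and \ref{prop:sum}); here $\mathbb{Z}(p)$ is the cyclic group of order $p$. The infinite abelian groups not covered by (2) are described in Remark \ref{rem:rest}.

The source of all these examples is the continuity of addition, which an $s$-topology must respect and which creates limit points that the sequences alone do not. We build a triangular array of sums $a_{k,i}=u_{k,i}+x_{k,i}$, $1\le k\le i$, in which $x_{k,i}$ is small when $k$ is large, whatever $i$ is, and $u_{k,i}$ is small when $i$ is large \emph{compared with $k$}. Choosing first $k$ and then $i$ makes both terms small, so $0$ is in the closure of the array. A sequence of entries, however, either stays in one row, and then $x_{k,i}$ misbehaves, or passes through infinitely many rows at a fixed rate of growth of $i$, and for each such rate there is a coarser group topology in which $u_{k,i}$ misbehaves.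

From now on all groups are abelian and written additively. A \emph{character} of a group $H$ is a homomorphism $H\to\mathbb{T}$, not assumed continuous. For $t$ in $\mathbb{R}$ or $\mathbb{T}$, $\|t\|$ is the distance from $t\bmod 1$ to $0$ in $\mathbb{T}$; thus $\|s+t\|\le\|s\|+\|t\|$ and $\|mt\|\le|m|\,\|t\|$ for $m\in\mathbb{Z}$.

\section{Topologies determined by sequences}\label{sec:prelim}

Let $S$ be a set of sequences in a group $G$ and $\sigma$ a group topology on $G$. We say that $S$ is \emph{$\sigma$-null} if every sequence of $S$ converges to $0$ in $\sigma$. A homomorphism $\varphi$ from $G$ to a topological group $K$ induces a group topology on $G$, not necessarily Hausdorff, whose open sets are the preimages of the open sets of $K$. The \emph{supremum} of a family of group topologies $\sigma$ on $G$ has as a base the finite intersections of sets open in members of the family; it is a group topology, being induced by the diagonal homomorphism $G\to\prod_\sigma(G,\sigma)$. A sequence that converges to $0$ in each member converges to $0$ in the supremum, since a sequence that is eventually in each of finitely many sets is eventually in their intersection.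

An $s$-topology is defined by a maximality property, and we shall not need any description of its neighborhoods. Neighborhoods of $0$ are large because $S$ is null; they are shown to be small by means of part (ii) of the next lemma.

\begin{lemma}\label{lem:universal}
Let $S$ be a set of sequences in $G$ that is $\sigma_0$-null for some Hausdorff group topology $\sigma_0$.
\begin{enumerate}
\item[(i)] There is a finest Hausdorff group topology $\tau_S$ on $G$ in which $S$ is null.
\item[(ii)] If $\varphi\colon G\to K$ is a homomorphism into a topological group and $\varphi(s_l)\to0$ for every $(s_l)\in S$, then $\varphi$ is $\tau_S$-continuous.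
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $\tau_S$ be the supremum of all Hausdorff group topologies in which $S$ is null. It is a group topology in which $S$ is null, and it is Hausdorff because it is finer than $\sigma_0$.

(ii) The set $S$ is null in $\tau_S$ and in the topology induced by $\varphi$, hence in their supremum, which is a Hausdorff group topology. By maximality the supremum equals $\tau_S$. So the preimages of open sets under $\varphi$ are $\tau_S$-open.
\end{proof}

In countable spaces the failure of sequentiality is automatically the failure of the $k$-property.

\begin{lemma}\label{lem:k}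
If a countable Hausdorff space $X$ contains a sequentially closed set $A$ that is not closed, then $X$ is not a $k$-space.
\end{lemma}

\begin{proof}
Let $K\subseteq X$ be compact. By Urysohn's lemma each pair of distinct points of $K$ is separated by a continuous function $K\to[0,1]$. There are countably many pairs, so these functions define a continuous injection of $K$ into a countable power of $[0,1]$, which is an embedding since $K$ is compact. Hence $K$ is metrizable, and the set $A\cap K$, being sequentially closed in $K$, is closed in $K$. This holds for all compact $K$, while $A$ is not closed.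
\end{proof}

\section{An array of sums}\label{sec:array}

Throughout this section $H$ is a countable group and $(b_n)_{n\ge1}$ is a sequence in $H$ that converges to $0$ in some Hausdorff group topology $\sigma_0$. Every $n\ge1$ is uniquely $2^k(2i-1)$ with $k\ge0$ and $i\ge1$. This splits the positive integers into the rows $R_k=\{2^k(2i-1):i\ge1\}$:
\[
\begin{array}{c|ccccc}
R_0&1&3&5&7&\cdots\\
R_1&2&6&10&14&\cdots\\
R_2&4&12&20&28&\cdots\\
\vdots&\vdots&\vdots&\vdots&\vdots&
\end{array}
\]
Put
\[
c_i=b_{2i-1}\quad(i\ge1),\qquad x_{k,i}=b_{2^k(2i-1)}\quad(k,i\ge1).
\]
A sequence of pairs $(k_j,i_j)_{j\ge1}$ is \emph{horizontal} if $k_j$ is constant and $i_j$ is strictly increasing, and \emph{transversal} if $k_j$ is strictly increasing. Let $S_b$ consist of the sequence $(c_i)_i$ and of all sequences $(x_{k_j,i_j})_j$ with $(k_j,i_j)_j$ transversal. Each sequence of $S_b$ has the form $(b_{n_j})_j$ with $n_j\to\infty$; in the transversal case $n_j\ge2^{k_j}$. So $S_b$ is $\sigma_0$-null, and Lemma \ref{lem:universal} gives an $s$-topology $\tau_b=\tau_{S_b}$, finer than $\sigma_0$.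

We did not put $(b_n)$ itself into $S_b$. The transversal sequences force late rows to be uniformly small, but they say nothing about any single row $R_k$ with $k\ge1$.

\begin{lemma}\label{lem:rows}
\begin{enumerate}
\item[(i)] For every $\tau_b$-neighborhood $V$ of $0$ there is $k_0$ such that $x_{k,i}\in V$ for all $k\ge k_0$ and all $i$.
\item[(ii)] Let $k\ge1$ and let $\varphi\colon H\to K$ be a homomorphism into a topological group such that $\varphi(b_n)\to0$ as $n\to\infty$ with $n\notin R_k$. Then $\varphi$ is $\tau_b$-continuous. In particular, this holds if $\varphi(b_n)\to0$.
\end{enumerate}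
\end{lemma}

\begin{proof}
(i) Otherwise there are $k_1<k_2<\cdots$ and $i_j$ with $x_{k_j,i_j}\notin V$, and this sequence of $S_b$ does not converge to $0$.

(ii) The indices of $(c_i)$ lie in $R_0$, and those of a transversal sequence lie outside $R_k$ as soon as $k_j>k$. In both cases they tend to infinity, so $\varphi$ maps every sequence of $S_b$ to a null sequence, and Lemma \ref{lem:universal}(ii) applies.
\end{proof}

By (i), every neighborhood of $0$ contains entries $x_{k,i}$, but $0$ is also the limit of the transversal sequences of these entries. We want to keep the first fact and destroy the second. So we add to $x_{k,i}$ a term $u_{k,i}$ that tends to $0$ along each row, which preserves the closure point, and that need not tend to $0$ along transversals.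

\begin{proposition}\label{prop:array}
Let $u_{k,i}\in H$ $(1\le k\le i)$ be such that $u_{k,i}\to0$ in $\tau_b$ as $i\to\infty$ for each fixed $k$, and put $a_{k,i}=u_{k,i}+x_{k,i}$. Assume:
\begin{enumerate}
\item[(D)] if $(k_j,i_j)_j$ is horizontal or transversal and $k_j\le i_j$ for all $j$, then $(a_{k_j,i_j})_j$ does not $\tau_b$-converge to any point of $H$.
\end{enumerate}
Then $A=\{a_{k,i}:1\le k\le i\}\setminus\{0\}$ is sequentially closed and not closed. Consequently $(H,\tau_b)$ is an $s$-group of countable tightness that is not a $k$-space.
\end{proposition}

\begin{proof}
\emph{$A$ is sequentially closed.} Let $g_j\in A$ and $g_j\to g$. If some value occurs infinitely often, then $g$ is that value, because $\tau_b$ is Hausdorff, and $g\in A$. Otherwise some subsequence consists of pairwise distinct elements $a_{k_j,i_j}$, with pairwise distinct pairs $(k_j,i_j)$. If some $k$ occurs infinitely often among the $k_j$, the corresponding $i_j$ are distinct and there is a horizontal subsequence; if not, $k_j\to\infty$ and there is a transversal one. Either subsequence converges to $g$, contrary to (D).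

\emph{$0\in\operatorname{cl}(A)\setminus A$.} Let $U$ be a neighborhood of $0$ and $V$ a neighborhood of $0$ with $V+V\subseteq U$. By Lemma \ref{lem:rows}(i) there is $k$ with $x_{k,i}\in V$ for all $i$. For this $k$ we have $u_{k,i}\in V$, and hence $a_{k,i}\in U$, for all large $i$. Only finitely many of these $a_{k,i}$ are $0$, since otherwise a horizontal sequence would be constant, contrary to (D). So $U\cap A\ne\emptyset$.

The last assertion follows from Lemma \ref{lem:k} and the countability of $H$.
\end{proof}

The simplest choice is $u_{k,i}=kc_i$. For fixed $k$ it tends to $0$ because $c_i\to0$ and $g\mapsto kg$ is continuous, but nothing forces $k_jc_{i_j}\to0$ when $k_j\to\infty$. The mechanism behind (D) is clearest when the $b_n$ satisfy no relations at all.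

\begin{example}\label{ex:free}
Let $H=\bigoplus_{n\ge1}\mathbb{Z}e_n$ be free abelian and $b_n=e_n$, which tends to $0$ in the topology induced by the product of discrete groups $\mathbb{Z}^{\mathbb{N}}$. A character may take arbitrary values on the $e_n$. Let $a_{k,i}=kc_i+x_{k,i}$. The first row is
\[
e_1+e_2,\quad e_3+e_6,\quad e_5+e_{10},\quad e_7+e_{14},\quad\dots
\]
Let $\chi(e_n)=\frac12$ for $n=6,14,22,\dots$ and $\chi(e_n)=0$ otherwise. Then $\chi(e_n)=0$ for $n\notin R_1$, so $\chi$ is continuous by Lemma \ref{lem:rows}(ii), and its values on the row are $0,\frac12,0,\frac12,\dots$. Hence the row does not converge. The diagonal $a_{k,k}$ is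
\[
e_1+e_2,\quad 2e_3+e_{12},\quad 3e_5+e_{40},\quad 4e_7+e_{112},\quad\dots
\]
Let $\chi'(e_{2k-1})=\frac1{2k}$ for even $k$, so $\chi'(e_3)=\frac14$, $\chi'(e_7)=\frac18,\dots$, and $\chi'(e_n)=0$ otherwise. Then $\chi'(e_n)\to0$, so $\chi'$ is continuous, and the multiplier $k$ turns the small value $\frac1{2k}$ into $\frac12$: the values on the diagonal are again $0,\frac12,0,\frac12,\dots$. We make the values oscillate, rather than stay at $\frac12$, because (D) must exclude every limit in $H$, not only $0$.
\end{example}

This argument says nothing about the subgroups of the free group. We move it to groups whose subgroups are finite or open. There the $b_n$ satisfy relations and their values cannot be prescribed exactly, but a small error is harmless.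

\begin{definition}
A sequence $(b_n)_{n\ge1}$ in a group $H$ is \emph{interpolating} if for every sequence $(t_n)_{n\ge1}$ in $[0,1)$ there is a character $\chi$ of $H$ with $\|\chi(b_n)-t_n\|\le2^{-n}$ for all $n$.
\end{definition}

\begin{proposition}\label{prop:interp}
Let $H$ be a countable abelian group and $(b_n)$ an interpolating sequence in $H$ that converges to $0$ in some Hausdorff group topology. Then $(H,\tau_b)$ is an $s$-group of countable tightness that is not a $k$-space.
\end{proposition}

\begin{proof}
We verify (D) for $a_{k,i}=kc_i+x_{k,i}$. For each sequence in (D) we find a subsequence $(a_{k_j,i_j})_j$ and a $\tau_b$-continuous character $\chi$ such that $\chi(a_{k_j,i_j})$ tends to $\frac12$ along even $j$ and to $0$ along odd $j$. A limit $g$ would then satisfy $\chi(g)=\frac12$ and $\chi(g)=0$.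

\emph{Horizontal case: $k_j=k$.} Let $m_j=2^k(2i_j-1)$; these numbers are distinct and tend to infinity. Put $t_{m_j}=\frac12$ for even $j$ and $t_n=0$ for all other $n$, and let $\chi$ be a character for $(t_n)$. For $n\notin R_k$ we have $\|\chi(b_n)\|\le2^{-n}$, so $\chi$ is continuous by Lemma \ref{lem:rows}(ii). Since $t_n=0$ for odd $n$,
\[
\|\chi(a_{k,i_j})-t_{m_j}\|\le k\|\chi(c_{i_j})\|+\|\chi(b_{m_j})-t_{m_j}\|\le k\,2^{-(2i_j-1)}+2^{-m_j}\to0,
\]
and $t_{m_j}$ is $\frac12$ for even $j$ and $0$ for odd $j$.

\emph{Transversal case.} Since $i_j\ge k_j\to\infty$, we may pass to a subsequence along which $i_j$ is strictly increasing. The numbers $n_j=2i_j-1$ are distinct and $n_j\ge i_j\ge k_j$. Put $t_{n_j}=\frac1{2k_j}$ for even $j$ and $t_n=0$ for all other $n$, and let $\chi$ be a character for $(t_n)$. As $k_j\to\infty$, we have $\|\chi(b_n)\|\le t_n+2^{-n}\to0$, so $\chi$ is continuous and $\chi(x_{k_j,i_j})\to0$. Now the error is multiplied by $k_j$: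
\[
\|\chi(a_{k_j,i_j})-k_jt_{n_j}\|\le k_j\,2^{-n_j}+\|\chi(x_{k_j,i_j})\|\le n_j2^{-n_j}+\|\chi(x_{k_j,i_j})\|\to0,
\]
and $k_jt_{n_j}$ is $\frac12$ for even $j$ and $0$ for odd $j$.
\end{proof}

The restriction $k\le i$ was used twice in the transversal case: to make the $n_j$ distinct and to absorb the factor $k_j$ in the error. Remark \ref{rem:triangle} shows that it cannot simply be dropped.

\section{The Pr\"ufer group}\label{sec:prufer}

Let $G=\mathbb{Z}(p^\infty)$. A sequence $b_n=p^{-N_n}\bmod1$ with $N_1<N_2<\cdots$ tends to $0$ in the topology inherited from $\mathbb{T}$. Since $b_n$ is a multiple of $b_{n+1}$, the value $\chi(b_{n+1})$ determines $\chi(b_n)$; conversely, $\chi(b_n)$ leaves $p^{N_{n+1}-N_n}$ equally spaced candidates for $\chi(b_{n+1})$. So interpolation requires growing gaps, and we take $N_n=n^2$.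

\begin{lemma}\label{lem:digits}
The sequence $b_n=p^{-n^2}\bmod1$ is interpolating in $\mathbb{Z}(p^\infty)$.
\end{lemma}

\begin{proof}
For digits $z_0,z_1,\ldots\in\{0,\dots,p-1\}$ define
\[
\chi(r/p^N)=\frac{r}{p^N}\sum_{i<N}z_ip^i \bmod1 ;
\]
one may think of $\chi$ as multiplication by the $p$-adic integer $\sum z_ip^i$. The value does not depend on the representation: adding $p^N$ to $r$ changes it by the integer $\sum_{i<N}z_ip^i$, and replacing $(r,N)$ by $(pr,N+1)$ changes it by the integer $rz_N$. For fixed $N$ the formula is additive in $r$, and any two elements have a common denominator, so $\chi$ is a character. Split $\chi(b_n)$ into the top $2n-1=n^2-(n-1)^2$ digits and the rest: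
\[
\chi(b_n)=\frac{q_n}{p^{2n-1}}+\rho_n \bmod 1,\qquad q_n=\sum_{j=0}^{2n-2}z_{(n-1)^2+j}\,p^{j},\qquad \rho_n=p^{-n^2}\sum_{i<(n-1)^2}z_ip^{i}.
\]
Here $0\le\rho_n<p^{(n-1)^2-n^2}=p^{-(2n-1)}$, and $q_n$ can be made any integer in $[0,p^{2n-1})$. The blocks of digits $(n-1)^2\le i<n^2$ are disjoint, so the $q_n$ can be chosen independently. Given $(t_n)$, take $q_n=\lfloor p^{2n-1}t_n\rfloor$. Then $q_n/p^{2n-1}-t_n\in(-p^{-(2n-1)},0]$, and adding $\rho_n$ gives $\|\chi(b_n)-t_n\|<p^{-(2n-1)}\le2^{-n}$.
\end{proof}

For instance, for $p=2$ and $t_1=t_2=\frac12$ we get $q_1=1$ and $q_2=4$, so $(z_0,z_1,z_2,z_3)=(1,0,0,1)$, $\chi(\frac12)=\frac12$ and $\chi(\frac1{16})=\frac9{16}$; the error $\frac1{16}$ is the trace $\rho_2$ of the first block.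

\begin{proof}[Proof of Theorem \ref{thm:prufer}]
Let $b_n=p^{-n^2}\bmod1$ and $\tau=\tau_b$. By Lemma \ref{lem:digits} and Proposition \ref{prop:interp}, with $\sigma_0$ the topology inherited from $\mathbb{T}$, the group $(G,\tau)$ is an $s$-group of countable tightness that is not a $k$-space, hence not sequential. A subgroup containing an element $r/p^N$ with $p\nmid r$ contains $1/p^N$, since $r$ is invertible modulo $p^N$, and so contains the whole finite group $C_N=\{r/p^N\bmod 1:r\in\mathbb{Z}\}$. As $G=\bigcup_N C_N$, the orders of the elements of a proper subgroup are bounded, and the subgroup lies in some $C_N$. So proper subgroups are finite, hence discrete, hence $s$-groups.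
\end{proof}

\begin{remark}\label{rem:triangle}
Here $c_1=1/p$ has order $p$, so $plc_1+x_{pl,1}=x_{pl,1}$, and these nonzero elements tend to $0$ as $l\to\infty$. Thus the set of nonzero $kc_i+x_{k,i}$ over \emph{all} $k,i\ge1$ is not sequentially closed.
\end{remark}

\section{Open subgroups and the integers}\label{sec:Z}

In $\mathbb{Z}$ the nonzero subgroups are infinite, but we can make them open. We need that the $s$-property passes to and from open subgroups. Let $H$ be a subgroup of an abelian group $K$ and $\sigma$ a Hausdorff group topology on $H$. Call $U\subseteq K$ open if $(U-g)\cap H$ is $\sigma$-open for every $g\in K$; that is, make $K$ the disjoint sum of its cosets, each a copy of $(H,\sigma)$. This topology $\hat\sigma$ is Hausdorff, $H$ is open in it, and $\hat\sigma|_H=\sigma$. It is a group topology: on cosets, subtraction reads $(g+h)-(g'+h')=(g-g')+(h-h')$, and this is where commutativity is used.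

\begin{lemma}\label{lem:open}
Let $H$ be an open subgroup of a Hausdorff abelian group $(K,\tau)$. Then $K$ is an $s$-group if and only if $H$ is.
\end{lemma}

\begin{proof}
Suppose that $S$ determines $\tau|_H$. Then $S$ is $\tau$-null. Let $\sigma$ be a Hausdorff group topology on $K$ in which $S$ is null. Then $\sigma|_H\subseteq\tau|_H$, so for each $\sigma$-neighborhood $U$ of $0$ the set $U\cap H$ is a neighborhood of $0$ in $\tau|_H$, hence in $\tau$ because $H$ is open. Group topologies are compared by their neighborhoods of $0$, so $\sigma\subseteq\tau$, and $S$ determines $\tau$.

Conversely, suppose that $S$ determines $\tau$. Since $H$ is a neighborhood of $0$, every sequence of $S$ has a tail in $H$; let $S'$ be the set of these tails. It is $\tau|_H$-null. If $\sigma$ is a Hausdorff group topology on $H$ in which $S'$ is null, then $S$ is $\hat\sigma$-null, so $\hat\sigma\subseteq\tau$ and $\sigma=\hat\sigma|_H\subseteq\tau|_H$. Thus $S'$ determines $\tau|_H$.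
\end{proof}

The \emph{profinite topology} of $\mathbb{Z}$ is the group topology with the subgroups $m\mathbb{Z}$, $m\ge1$, as a base at $0$; it is Hausdorff since $\bigcap_m m\mathbb{Z}=\{0\}$. If $b_n\to0$ in it, then $\tau_b$ is finer and all $m\mathbb{Z}$ are $\tau_b$-open. So $b_n$ should be highly divisible, and it should grow fast enough to be interpolating.

\begin{proposition}\label{prop:Z}
The group $\mathbb{Z}$ admits an $s$-topology that is not a $k$-space and in which all subgroups are $s$-groups.
\end{proposition}

\begin{proof}
Let $b_n=n!\,2^{n^2}$. Then $b_n\in m\mathbb{Z}$ for $n\ge m$, so $b_n\to0$ in the profinite topology, and $b_{n+1}/b_n=(n+1)2^{2n+1}\ge2^n$.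

To see that $(b_n)$ is interpolating, use the characters $m\mapsto m\alpha\bmod1$ with $\alpha\in\mathbb{R}$. Given $(t_n)$, call a closed interval \emph{$n$-good} if it has radius $2^{-n}/b_n$ and center $(t_n+m)/b_n$ for some $m\in\mathbb{Z}$. On an $n$-good interval $|b_n\alpha-t_n-m|\le2^{-n}$, so $\|b_n\alpha-t_n\|\le2^{-n}$. We choose $n$-good intervals $I_1\supseteq I_2\supseteq\cdots$; then any $\alpha\in\bigcap_nI_n$ is as required. Let $I_1$ be any $1$-good interval. Given $I_n$, its length satisfies
\[
\frac{2^{1-n}}{b_n}\ge\frac{2}{b_{n+1}}\ge\frac{1}{b_{n+1}}+2\cdot\frac{2^{-n-1}}{b_{n+1}}.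
\]
Removing $2^{-n-1}/b_{n+1}$ from each end of $I_n$ leaves a closed interval of length at least $1/b_{n+1}$. The centers of the $(n+1)$-good intervals are spaced by $1/b_{n+1}$, so one of them lies in this shorter interval, and the corresponding $(n+1)$-good interval lies in $I_n$.

By Proposition \ref{prop:interp}, $\tau_b$ is an $s$-topology that is not a $k$-space. The subgroups $m\mathbb{Z}$ with $m\ge1$ are open, hence $s$-groups by Lemma \ref{lem:open}, and $\{0\}$ is finite.
\end{proof}

\section{Direct sums of groups of prime order}\label{sec:sum}

Let $L=\bigoplus_{n\ge1}\langle e_n\rangle$, where $e_n$ has prime order $p_n$; the primes may repeat. Take $b_n=e_n$ and define $c_i$, $x_{k,i}$, $S_b$ as in Section \ref{sec:array}. Both tools of Proposition \ref{prop:interp} break down when all $p_n$ equal one prime $p$. First, $kc_i$ is one of $0,c_i,\dots,(p-1)c_i$, so $k_jc_{i_j}\to0$ whenever $i_j\to\infty$, and (D) fails for $u_{k,i}=kc_i$. We replace $k$ copies of one element by $k$ different elements: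
\[
u_{k,i}=c_{i+1}+\dots+c_{i+k}.
\]
Second, a continuous character has $\chi(c_i)\to0$ with $p\chi(c_i)=0$, so $\chi(c_i)=0$ for large $i$, and then $\chi(u_{k_j,i_j}+x_{k_j,i_j})\to0$ along every transversal with $k_j\le i_j$. So characters cannot prove (D). What is large about $u_{k,i}$ is the number of its nonzero coordinates, and we measure it by weighted counting.

For $v=\sum_nm_ne_n\in L$ let $\operatorname{supp}v$ be the finite set of $n$ with $m_ne_n\ne0$. For a weight $w\colon\mathbb{N}\to(0,1]$ put $\|v\|_w=\sum_{n\in\operatorname{supp}v}w(n)$. Since $\operatorname{supp}(-v)=\operatorname{supp}v$ and $\operatorname{supp}(v+v')\subseteq\operatorname{supp}v\cup\operatorname{supp}v'$, we have $\|-v\|_w=\|v\|_w$ and $\|v+v'\|_w\le\|v\|_w+\|v'\|_w$; also $\|v\|_w>0$ for $v\ne0$. So $\|v-v'\|_w$ is a translation-invariant metric, and it defines a Hausdorff group topology $\sigma_w$. As $\|e_n\|_w=w(n)$, the weight $w(n)=1/n$ shows that $\tau_b$ exists, and Lemma \ref{lem:rows}(ii), applied to the identity map $L\to(L,\sigma_w)$, gives: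
\begin{equation}\label{eq:weight}
\text{if $k\ge1$ and $w(n)\to0$ as $n\to\infty$ with $n\notin R_k$, then $\sigma_w\subseteq\tau_b$.}
\end{equation}

\begin{proposition}\label{prop:sum}
The group $L$ admits an $s$-topology that is not a $k$-space. If the primes $p_n$ are distinct, all subgroups of $L$ are $s$-groups in this topology.
\end{proposition}

\begin{proof}
For fixed $k$, $u_{k,i}$ is a sum of $k$ null sequences in $i$, so $u_{k,i}\to0$ in $\tau_b$. The support of $a_{k,i}=u_{k,i}+x_{k,i}$ consists of the even number $2^k(2i-1)$ and the set $B_{k,i}=\{2(i+r)-1:1\le r\le k\}$ of $k$ odd numbers. We verify (D). Suppose $a_{k_j,i_j}\to g$ in $\tau_b$. No oscillation is needed now: $\operatorname{supp}g$ is finite, and every $n\in\operatorname{supp}a_{k_j,i_j}\setminus\operatorname{supp}g$ lies in $\operatorname{supp}(a_{k_j,i_j}-g)$. In each case we find $w$ with $\sigma_w\subseteq\tau_b$ and $\|a_{k_j,i_j}-g\|_w\ge1$ for large $j$, along a subsequence; this is a contradiction.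

\emph{Horizontal case: $k_j=k$.} Let $w(n)=1$ for $n\in R_k$ and $w(n)=1/n$ otherwise. Then $\sigma_w\subseteq\tau_b$ by \eqref{eq:weight}. For large $j$ the number $2^k(2i_j-1)\in R_k$ is outside $\operatorname{supp}g$ and contributes $1$.

\emph{Transversal case.} Since $i_j\ge k_j\to\infty$, we may pass to a subsequence with $i_{j+1}>i_j+k_j$. Then the sets $B_j=B_{k_j,i_j}$ are disjoint, since $\max B_j=2(i_j+k_j)-1<2i_{j+1}+1=\min B_{j+1}$. Let $w=1/k_j$ on $B_j$ and $w(n)=1/n$ off $\bigcup_jB_j$. For $\varepsilon>0$, the inequality $w(n)\ge\varepsilon$ holds only if $n\le1/\varepsilon$ or $n$ lies in one of the finitely many finite sets $B_j$ with $k_j\le1/\varepsilon$. So $w(n)\to0$ and $\sigma_w\subseteq\tau_b$ by \eqref{eq:weight}. For large $j$ the set $B_j$ misses $\operatorname{supp}g$ and contributes $k_j\cdot\frac1{k_j}=1$.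

By Proposition \ref{prop:array}, $\tau_b$ is an $s$-topology that is not a $k$-space.

Now let the $p_n$ be distinct and let $H\le L$. If $h=\sum_\nu m_\nu e_\nu\in H$ and $n\in\operatorname{supp}h$, the Chinese remainder theorem gives an integer $q$ with $qm_n\equiv1\pmod{p_n}$ and $q\equiv0\pmod{p_\nu}$ for the other $\nu\in\operatorname{supp}h$; then $e_n=qh\in H$. Hence $H=\bigoplus_{n\in P}\langle e_n\rangle$ with $P=\{n:e_n\in H\}$. Let $\pi\colon L\to H$ be the coordinate projection and $S_P=\{(\pi(s_j))_j:(s_j)_j\in S_b\}$. The terms of a sequence of $S_b$ are generators $e_n$, and $\pi(e_n)$ is $e_n$ or $0$. So each sequence of $S_P$ arises from a $\tau_b$-null sequence by replacing some terms by $0$, and $S_P$ is $\tau_b|_H$-null. Let $\sigma$ be a Hausdorff group topology on $H$ in which $S_P$ is null. By Lemma \ref{lem:universal}(ii), $\pi\colon(L,\tau_b)\to(H,\sigma)$ is continuous. Its restriction to $H$ is the identity, so $\sigma\subseteq\tau_b|_H$. Thus $S_P$ determines $\tau_b|_H$.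
\end{proof}

Distinctness of the primes is used only to show that every subgroup is a coordinate subgroup. If $p_1=p_2$, the subgroup $\langle e_1+e_2\rangle$ contains no $e_n$ and is not of this form.

\section{Arbitrary infinite abelian groups}\label{sec:general}

It remains to find one of the three kinds of countable groups inside $G$ and to extend the topology by declaring this subgroup open.

\begin{lemma}\label{lem:extend}
Let $H$ be a countable subgroup of an abelian group $G$ and $\sigma$ an $s$-topology on $H$ that is not a $k$-space. Then $(G,\hat\sigma)$ is an $s$-group of countable tightness that is not a $k$-space. If every subgroup of $(H,\sigma)$ is an $s$-group, then so is every subgroup of $(G,\hat\sigma)$.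
\end{lemma}

\begin{proof}
The group $G$ is an $s$-group by Lemma \ref{lem:open}. If $x\in\operatorname{cl}(A)$, then $x\in\operatorname{cl}(A\cap(x+H))$ because $x+H$ is an open neighborhood of $x$, and $A\cap(x+H)$ is countable. Let $A\subseteq H$ be a set that is not closed in $H$ but meets each compact subset of $H$ in a closed set. The subgroup $H$ is closed in $G$, its complement being a union of open cosets. So for compact $K\subseteq G$ the set $K\cap H$ is compact, and $A\cap K=A\cap(K\cap H)$ is closed; but $A$ is not closed in $G$. Hence $G$ is not a $k$-space. Finally, if $M\le G$, then $M\cap H$ is an open subgroup of $M$ and a subgroup of $H$; if it is an $s$-group, so is $M$ by Lemma \ref{lem:open}.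
\end{proof}

For a prime $p$ let $G[p^n]=\{g\in G:p^ng=0\}$ and let $G_p=\bigcup_nG[p^n]$ be the $p$-primary component. A torsion group is the direct sum of its primary components, and $G_p\ne0$ if and only if $G[p]\ne0$. We note for later use: if $g_1$ has order $p$ and $pg_{n+1}=g_n$ for all $n$, then $g_n$ has order $p^n$, and $rg_n\mapsto r/p^n$ is an isomorphism of $\bigcup_n\langle g_n\rangle$ onto $\mathbb{Z}(p^\infty)$.

\begin{lemma}\label{lem:three}
Every infinite abelian group $G$ contains a copy of $\mathbb{Z}$, or of some $\mathbb{Z}(p^\infty)$, or of a direct sum $\bigoplus_{n\ge1}\mathbb{Z}(p_n)$ with primes $p_n$.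
\end{lemma}

\begin{proof}
If $G$ has an element of infinite order, it contains $\mathbb{Z}$. Let $G$ be torsion. Each $G[p]$ is a vector space over the field with $p$ elements, so $\bigoplus_pG[p]$ is a direct sum of groups of prime order; if it is infinite, there are infinitely many summands and we are done. Suppose it is finite. Then only finitely many $G_p$ are nonzero, so some $G_p$ is infinite, while $G[p]$ is finite. The map $g\mapsto pg$ from $G[p^{n+1}]$ to $G[p^n]$ has kernel $G[p]$, so by induction all $G[p^n]$ are finite. Make $G_p$ a tree with root $0$ in which the parent of $g\ne0$ is $pg$; its $n$th level, the set of elements of order $p^n$, is finite. By K\"onig's lemma, an infinite rooted tree with finite levels has an infinite branch. The branch $0,g_1,g_2,\dots$ has $g_1$ of order $p$ and $pg_{n+1}=g_n$, so it generates a copy of $\mathbb{Z}(p^\infty)$.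
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:general}]
(1) Let $H\le G$ be a subgroup as in Lemma \ref{lem:three}. It is countable, and by Proposition \ref{prop:Z}, Theorem \ref{thm:prufer} or Proposition \ref{prop:sum} it carries an $s$-topology $\sigma$ that is not a $k$-space. By Lemma \ref{lem:extend}, $\hat\sigma$ is as required.

(2) In the first two cases take $H\cong\mathbb{Z}$ or $H\cong\mathbb{Z}(p^\infty)$. In the third, take elements $e_n$ of distinct prime orders $p_n$; they lie in different primary components, so they generate $H=\bigoplus_n\langle e_n\rangle$. In each case the same three results give $\sigma$ with all subgroups of $H$ being $s$-groups, and the last part of Lemma \ref{lem:extend} applies.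
\end{proof}

\begin{remark}\label{rem:rest}
A group is \emph{reduced} if it has no nonzero divisible subgroup. The group $\mathbb{Z}(p^\infty)$ is divisible, and a nonzero divisible torsion group contains some $\mathbb{Z}(p^\infty)$: start from an element $g_1$ of prime order $p$ and divide by $p$ repeatedly. So a torsion group is reduced if and only if it contains no $\mathbb{Z}(p^\infty)$, and the infinite abelian groups not covered by Theorem \ref{thm:general}(2) are exactly the infinite reduced torsion groups with finitely many nonzero primary components, such as $\bigoplus_{n\ge1}\mathbb{Z}(p)$. We do not settle whether these groups admit a topology as in Theorem \ref{thm:general}(2).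
\end{remark}

\begin{thebibliography}{1}

\bibitem{Gab}
S.~S.~Gabriyelyan, \emph{Topologies on groups determined by sets of convergent sequences}, arXiv:1101.2754 (2011).

\end{thebibliography}
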